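\title{Self-dual supercuspidal representations of $\operatorname{GL}_{2N}$ with equal twisted $\gamma$-factors up to level $N-2$}

\begin{abstract}
Let $F$ be a non-archimedean local field of characteristic $0$ with residue characteristic $p$ and residue cardinality $q$, and let $N\ge 3$ be odd with $p>N$. For each parity, orthogonal or symplectic, we construct $q$ pairwise inequivalent self-dual supercuspidal representations of $\operatorname{GL}_{2N}(F)$ of that parity whose $\gamma$-factors agree after twisting by every irreducible generic representation of $\operatorname{GL}_k(F)$ with $k\le N-2$. Any two of them are separated by a supercuspidal representation of $\operatorname{GL}_{N-1}(F)$. The proof turns the comparison of $\varepsilon$-factors into a question about the valuations of the terms of a polynomial.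
\end{abstract}

\section{Introduction}

Let $F$ be a non-archimedean local field of characteristic $0$, with residue characteristic $p$ and residue cardinality $q$, and let $\psi$ be a non-trivial additive character of $F$. Representations of $\operatorname{GL}_n(F)$ are smooth and complex. An irreducible representation is \emph{generic} if it carries a non-zero Whittaker functional, and \emph{supercuspidal} if it is not a subquotient of a representation parabolically induced from a proper Levi subgroup; supercuspidal representations are generic. To irreducible generic representations $\pi$ of $\operatorname{GL}_n(F)$ and $\tau$ of $\operatorname{GL}_k(F)$ is attached the twisted $\gamma$-factor $\gamma(s,\pi\times\tau,\psi)$ (Rankin--Selberg, equivalently Langlands--Shahidi), a function of the complex variable $s$. The few properties of it that we use are recalled in Section~\ref{sec:weil}.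

One may think of $\tau$ as a probe applied to $\pi$. Two irreducible generic representations $\pi,\pi'$ of $\operatorname{GL}_n(F)$ are \emph{$\gamma$-equivalent to level $r$} if
\[
\gamma(s,\pi\times\tau,\psi)=\gamma(s,\pi'\times\tau,\psi)
\]
for all $1\le k\le r$ and all irreducible generic representations $\tau$ of $\operatorname{GL}_k(F)$. The relation becomes finer as $r$ grows, and one asks at which level it becomes isomorphism. If $\pi$ and $\pi'$ are confined to a smaller class, fewer probes may suffice. The class considered here consists of the self-dual supercuspidal representations of $\operatorname{GL}_{2N}(F)$. Under the local Langlands correspondence such a representation corresponds to an irreducible self-dual representation of dimension $2N$ of the Weil group $W_F$. This carries a non-zero invariant bilinear form, unique up to a scalar by Schur's lemma and therefore symmetric or alternating. Accordingly $\pi$ is \emph{orthogonal} or \emph{symplectic}; this is its \emph{parity}. Two results are known.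
\begin{itemize}
\item[(A)] (Local Converse Theorem) Irreducible generic representations of $\operatorname{GL}_{2N}(F)$ that are $\gamma$-equivalent to level $N$ are isomorphic.
\item[(B)] Suppose $p>N$, put $M=2\lfloor N/2\rfloor$, and fix a parity. There are inequivalent self-dual supercuspidal representations of $\operatorname{GL}_{2N}(F)$ of this parity that are $\gamma$-equivalent to level $M-2$.
\end{itemize}
For $p>N$ and a fixed parity, let $r$ be the least level at which $\gamma$-equivalence forces two self-dual supercuspidal representations of $\operatorname{GL}_{2N}(F)$ of that parity to be isomorphic. By (A) and (B), $M-1\le r\le N$. For even $N$ this reads $N-1\le r\le N$; for odd $N$ it only gives $N-2\le r\le N$. It is an open conjecture that $r\le N-1$ when $N$ is odd and $p>N$. We answer the following question, which comes from the paper of Adrian and Stevens \cite{AS}: \emph{for odd $N\ge3$ and $p>N$, must two self-dual supercuspidal representations of $\operatorname{GL}_{2N}(F)$ of the same parity that are $\gamma$-equivalent to level $N-2$ be isomorphic?}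

There is a reason to guess that they must. The most direct way to build $\gamma$-equivalent pairs, described in Section~\ref{sec:count}, reaches level $d-1$, where $d$ is the largest integer in $[1,N]$ prime to $2N$. This level is $N-2$ for even $N$ and $N-3$ for odd $N$, the same as $M-2$ in (B). The guess is nevertheless wrong.

\begin{theorem}\label{thm:main}
Let $N\ge3$ be odd, let $p>N$, and fix a parity. There are $q$ pairwise inequivalent self-dual supercuspidal representations $\pi_a$ of $\operatorname{GL}_{2N}(F)$ of the given parity such that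
\begin{itemize}
\item[(1)] any two of them are $\gamma$-equivalent to level $N-2$;
\item[(2)] no two of them are $\gamma$-equivalent to level $N-1$: for $a\neq a'$ there is a supercuspidal representation $\tau$ of $\operatorname{GL}_{N-1}(F)$ with $\gamma(s,\pi_a\times\tau,\psi)\neq\gamma(s,\pi_{a'}\times\tau,\psi)$.
\end{itemize}
\end{theorem}

Together with (A), part (1) gives $r\in\{N-1,N\}$ for odd $N$, so the level $N-1$ in the conjecture would be best possible. The conjecture itself is not proved here; part (2) shows that our representations do not contradict it.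

The proof takes place on the Weil group (Section~\ref{sec:weil}). The representations that we compare are induced from characters $\chi$ and $\chi\nu$ of a tamely ramified extension $E/F$ of degree $2N$, where $\nu$ is much less ramified than $\chi$. A lemma of Deligne then computes the ratio of their twisted $\varepsilon$-factors as $\nu(P(\beta))^{-1}$, where $\beta\in E$ describes $\chi$ and the polynomial $P$ describes the twist (Section~\ref{sec:twist}). Section~\ref{sec:count} determines when such a value can be non-trivial, explains the choice of $\chi$, and treats $N=3$ by hand. Sections~\ref{sec:construction}--\ref{sec:separate} contain the construction and the proofs of (1) and (2).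

\section{Reduction to the Weil group}\label{sec:weil}

\subsection*{Fields and characters}
All extensions of $F$ are finite and lie in a fixed algebraic closure. For such an extension $K$ we write $\mathcal O_K$ for the ring of integers, $\mathfrak p_K$ for its maximal ideal, $U_K^0=\mathcal O_K^\times$, $U_K^i=1+\mathfrak p_K^i$ for $i\ge1$, and $\psi_K=\psi\circ\operatorname{Tr}_{K/F}$. The normalized valuation $v_K$ is extended to the algebraic closure, where it is Galois invariant, and $v_K(0)=\infty$. An extension $K/K_1$ is \emph{tame} if $p$ does not divide its ramification index $e(K/K_1)$, or equivalently if $W_K$ contains the wild inertia group of $K_1$. Composita and Galois closures of tame extensions are tame.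

Characters are continuous homomorphisms to $\mathbb C^\times$. For a character $\theta$ of $K^\times$, the conductor exponent $a(\theta)$ is the least $a\ge0$ with $\theta|_{U_K^a}=1$, and the \emph{level} is $\operatorname{lev}(\theta)=\max(a(\theta)-1,0)$. Class field theory identifies characters of $K^\times$ with characters of $W_K$, with three compatibilities.
\begin{itemize}
\item[(C1)] For $L/K$, the restriction of $\theta$ to $W_L$ is $\theta_L:=\theta\circ N_{L/K}$.
\item[(C2)] For $g\in W_F$, the character $w\mapsto\theta(g^{-1}wg)$ of $W_{g(K)}$ is $\theta^g:=\theta\circ g^{-1}$ on $g(K)^\times$.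
\item[(C3)] For $L/K$, the transfer $W_K^{\mathrm{ab}}\to W_L^{\mathrm{ab}}$ corresponds to the inclusion $K^\times\subset L^\times$. Thus $\det\operatorname{Ind}_{L/K}\chi=\det(\operatorname{Ind}_{L/K}1)\cdot\chi|_{K^\times}$ for a character $\chi$ of $L^\times$; and if $[L:K]=2$, the transfer of $t\in W_K\setminus W_L$ is $t^2$.
\end{itemize}

\subsection*{Representations}
Representations of Weil groups are finite-dimensional, complex and continuous, so inertia acts through a finite quotient. We write $\operatorname{Ind}_{L/K}$ for induction from $W_L$ to $W_K$ and use the projection formula $(\operatorname{Ind}_{L/K}\rho)\otimes\eta=\operatorname{Ind}_{L/K}(\rho\otimes\eta|_{W_L})$. For extensions $K$ and $E$ of $F_1$ and a character $\theta$ of $K^\times$, Mackey's formula reads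
\begin{equation}\label{eq:mackey}
(\operatorname{Ind}_{K/F_1}\theta)|_{W_E}=\bigoplus_{g\in W_E\backslash W_{F_1}/W_K}\operatorname{Ind}_{Eg(K)/E}\,(\theta^g)_{Eg(K)} .
\end{equation}
If $E$ contains $K$ and is Galois over $F_1$, the right side is the sum of the characters $(\theta_E)^g$ over $g\in W_{F_1}/W_K$. Clifford's theorem says: if $V$ is an irreducible representation of a group $G$ and $H$ is normal in $G$, then $V|_H$ is semisimple, and if $G_\lambda$ is the stabilizer of the class of an irreducible constituent $\lambda$ of $V|_H$, then the $\lambda$-isotypic part of $V$ is an irreducible representation of $G_\lambda$ that induces $V$.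

\subsection*{Local constants}
The factor $\varepsilon(s,\rho,\psi_K)$ of a representation $\rho$ of $W_K$ never vanishes and has the following standard properties.
\begin{itemize}
\item[(E1)] It is multiplicative in direct sums.
\item[(E2)] (Inductivity in degree $0$) If $\rho,\rho'$ are representations of $W_L$ of the same dimension, then
\[
\frac{\varepsilon(s,\operatorname{Ind}_{L/K}\rho,\psi_K)}{\varepsilon(s,\operatorname{Ind}_{L/K}\rho',\psi_K)}=\frac{\varepsilon(s,\rho,\psi_L)}{\varepsilon(s,\rho',\psi_L)} .
\]
\item[(E3)] If $\psi_L$ is trivial on $\mathfrak p_L$ but not on $\mathcal O_L$ and $\chi$ is a character of $L^\times$ with $a=a(\chi)\ge2$, then $\varepsilon(s,\chi,\psi_L)=\int_{v_L(x)=1-a}\chi^{-1}(x)|x|_L^{-s}\psi_L(x)\,dx$, where the Haar measure $dx$ depends only on $\psi_L$.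
\item[(E4)] Replacing $\psi$ by $x\mapsto\psi(bx)$ multiplies $\varepsilon(s,\rho,\psi)$ by $\det\rho(b)$ times a power of $|b|$ whose exponent depends only on $s$ and $\dim\rho$.
\end{itemize}

The local Langlands correspondence (Harris--Taylor, Henniart) is a bijection $\pi\mapsto\phi_\pi$ from supercuspidal representations of $\operatorname{GL}_n(F)$ to irreducible $n$-dimensional representations of $W_F$. It is compatible with duals and satisfies $\varepsilon(s,\pi\times\tau,\psi)=\varepsilon(s,\phi_\pi\otimes\phi_\tau,\psi)$.

\begin{lemma}\label{lem:reduction}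
Let $\pi,\pi'$ be supercuspidal representations of $\operatorname{GL}_{2N}(F)$ with $\det\phi_\pi=\det\phi_{\pi'}$.
\begin{itemize}
\item[(a)] Let $\tau$ be a supercuspidal representation of $\operatorname{GL}_k(F)$ with $k<2N$. Then $\gamma(s,\pi\times\tau,\psi)=\gamma(s,\pi'\times\tau,\psi)$ if and only if $\varepsilon(s,\phi_\pi\otimes\phi_\tau,\psi)=\varepsilon(s,\phi_{\pi'}\otimes\phi_\tau,\psi)$, and whether this holds does not depend on $\psi$.
\item[(b)] Let $r<2N$. Then $\pi,\pi'$ are $\gamma$-equivalent to level $r$ if and only if $\varepsilon(s,\phi_\pi\otimes\sigma,\psi)=\varepsilon(s,\phi_{\pi'}\otimes\sigma,\psi)$ for every irreducible representation $\sigma$ of $W_F$ of dimension at most $r$.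
\end{itemize}
\end{lemma}

\begin{proof}
(a) The $\gamma$-factor is $\varepsilon(s,\pi\times\tau,\psi)L(1-s,\pi^\vee\times\tau^\vee)/L(s,\pi\times\tau)$, and both $L$-factors equal $1$ for supercuspidal $\pi,\tau$ with $k<2N$ \cite[Prop.~8.1]{JPSS}. So $\gamma(s,\pi\times\tau,\psi)=\varepsilon(s,\phi_\pi\otimes\phi_\tau,\psi)$, and the same holds for $\pi'$. Every non-trivial additive character has the form $x\mapsto\psi(bx)$, and $\det(\phi_\pi\otimes\phi_\tau)=(\det\phi_\pi)^{k}(\det\phi_\tau)^{2N}$ is unchanged when $\pi$ is replaced by $\pi'$. By (E4), a change of $\psi$ multiplies both $\varepsilon$-factors by the same non-zero factor.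

(b) An irreducible generic $\tau$ of $\operatorname{GL}_k(F)$ is a constituent of a representation parabolically induced from supercuspidal $\tau_i$ of $\operatorname{GL}_{k_i}(F)$ with $\sum k_i=k$, and $\gamma(s,\pi\times\tau,\psi)=\prod_i\gamma(s,\pi\times\tau_i,\psi)$ \cite[Thm~3.1]{JPSS}. So it suffices to test supercuspidal $\tau$, and (a) applies.
\end{proof}

The representations that we construct have equal determinants, so we may choose $\psi$. \emph{From now on $\psi$ is trivial on $\mathfrak p_F$ and non-trivial on $\mathcal O_F$.} This normalization survives tame extension: if $K/F$ is tame, its different is $\mathfrak p_K^{e(K/F)-1}$, so $\operatorname{Tr}_{K/F}\mathfrak p_K=\mathfrak p_F$ and $\operatorname{Tr}_{K/F}\mathcal O_K=\mathcal O_F$. Hence, for $y\in K$ and $j\in\mathbb Z$,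
\begin{equation}\label{eq:dual}
\psi_K(y\,\mathfrak p_K^{\,j})=1\iff v_K(y)\ge 1-j .
\end{equation}

\section{The effect of a slightly ramified twist}\label{sec:twist}

\subsection*{Representing elements}
On the deeper half of the unit filtration a character of $K^\times$ is additive, and is therefore described by an element of $K$. Let $K/F$ be tame. We say that $\alpha\in K$ \emph{represents} the character $\theta$ of $K^\times$ if either $\alpha=0$ and $\theta$ is trivial on $U_K^1$, or $v_K(\alpha)=-n\le-1$ and
\begin{equation}\label{eq:rep}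
\theta(1+x)=\psi_K(\alpha x)\qquad\text{for }v_K(x)\ge (n+1)/2 .
\end{equation}
In the second case \eqref{eq:dual} shows that $\theta$ is trivial on $U_K^{n+1}$ and not on $U_K^n$, so $\operatorname{lev}(\theta)=n$, and that $\theta$ determines $\alpha$ modulo $\mathfrak p_K^{1-\lceil (n+1)/2\rceil}$.

To build characters we use that $\mathbb C^\times$ is divisible: characters of two subgroups of $K^\times$ that agree on the intersection define a character of the product, and this extends to $K^\times$. The extension is continuous as soon as it is trivial on some $U_K^j$.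

\begin{lemma}\label{lem:rep}
Let $K/F$ be tame.
\begin{itemize}
\item[(a)] Every character of $K^\times$ is represented by some $\alpha\in K$.
\item[(b)] If $v_K(\alpha)=-n\le-1$, the right side of \eqref{eq:rep} is a character of $U_K^{\lceil(n+1)/2\rceil}$, so $\alpha$ represents some character of $K^\times$.
\item[(c)] If $\alpha$ represents $\theta$ and $L/K$ is tame, then $\alpha$ represents $\theta_L$. In particular $\operatorname{lev}(\theta_L)=e(L/K)\operatorname{lev}(\theta)$.
\item[(d)] If $\alpha_i$ represents $\theta_i$ for $i=1,2$ and $v_K(\alpha_1)<v_K(\alpha_2)$, then $\alpha_1+\alpha_2$ represents $\theta_1\theta_2$, and $\operatorname{lev}(\theta_1\theta_2)=\operatorname{lev}(\theta_1)$.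
\item[(e)] If $\alpha$ represents $\theta$ and $g\in W_F$, then $g(\alpha)$ represents $\theta^g$.
\end{itemize}
\end{lemma}

\begin{proof}
(a), (b) Let $n\ge1$ and $h=\lceil(n+1)/2\rceil$. For $x,y\in\mathfrak p_K^h$ we have $xy\in\mathfrak p_K^{n+1}$, so $x\mapsto1+x$ induces an isomorphism $\mathfrak p_K^h/\mathfrak p_K^{n+1}\to U_K^h/U_K^{n+1}$. This gives (b). If $\operatorname{lev}(\theta)=n\ge 1$, then $x\mapsto\theta(1+x)$ is a character of $\mathfrak p_K^h$; it extends to $K$, and every character of $K$ is $x\mapsto\psi_K(\alpha x)$ for some $\alpha$. It is trivial on $\mathfrak p_K^{n+1}$ and not on $\mathfrak p_K^n$, so $v_K(\alpha)=-n$ by \eqref{eq:dual}.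

(c) If $\alpha=0$, use $N_{L/K}U_L^1\subset U_K^1$. Otherwise let $e=e(L/K)$, so that $v_L(\alpha)=-en$, and let $v_L(x)\ge(en+1)/2$. Write $N_{L/K}(1+x)=1+s_1+\sum_{i\ge2}s_i$, where $s_i\in K$ is the $i$-th elementary symmetric function of the conjugates of $x$ and $s_1=\operatorname{Tr}_{L/K}x$. For $i\ge2$ we have $v_L(s_i)\ge en+1$, so $v_K(s_i)>n$ and $v_K(s_i)\ge n+1$. Also $v_K(s_1)\ge v_L(x)/e>n/2$, so $v_K(s_1)\ge(n+1)/2$. Therefore $\theta_L(1+x)=\theta(1+s_1)=\psi_K(\alpha s_1)=\psi_L(\alpha x)$.

(d) Let $n=-v_K(\alpha_1)$. Then $v_K(\alpha_1+\alpha_2)=-n$, and for $v_K(x)\ge(n+1)/2$ both $\theta_i(1+x)=\psi_K(\alpha_ix)$ hold.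

(e) We have $\theta^g(1+x)=\psi_K(\alpha\,g^{-1}(x))=\psi_{g(K)}(g(\alpha)x)$, because $\operatorname{Tr}_{g(K)/F}\circ g=\operatorname{Tr}_{K/F}$.
\end{proof}

\subsection*{Deligne's lemma}
The integral (E3) is concentrated near the representing element, so a factor $\nu$ of small conductor comes out of it as a constant.

\begin{lemma}[{\cite[4.16]{De}}]\label{lem:deligne}
Let $L/F$ be tame, let $\chi$ be a character of $L^\times$ with $a=a(\chi)\ge2$, represented by $c$, and let $\nu$ be a character of $L^\times$ with $2a(\nu)\le a$. Then $\varepsilon(s,\chi\nu,\psi_L)=\nu(c)^{-1}\varepsilon(s,\chi,\psi_L)$.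
\end{lemma}

\begin{proof}
Since $a(\nu)<a$, we have $a(\chi\nu)=a$, so (E3) applies to $\chi\nu$ with the same domain $v_L(x)=1-a$. Put $h=\lceil a/2\rceil$ and let $y\in\mathfrak p_L^h$. Then $\nu(1+y)=1$ and $\chi(1+y)=\psi_L(cy)$, so the substitution $x\mapsto x(1+y)$ multiplies the integrand by $\psi_L((x-c)y)$ without changing the integral. The average of this factor over $y\in\mathfrak p_L^h$ is, by \eqref{eq:dual}, the indicator function of $c+\mathfrak p_L^{1-h}$. As $v_L(c)=1-a$, this set is $cU_L^{a-h}$, with $a-h=\lfloor a/2\rfloor\ge \max(1,a(\nu))$. So both integrals, for $\chi\nu$ and for $\chi$, may be restricted to $cU_L^{a-h}$, and there $\nu(x)=\nu(c)$.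
\end{proof}

\subsection*{Twists of small dimension are monomial}
Lemma~\ref{lem:deligne} concerns characters of tame extensions, while Lemma~\ref{lem:reduction} asks for all irreducible twists. In dimension less than $p$ there is no difference.

\begin{lemma}\label{lem:monomial}
Let $F_1/F$ be an extension and $\eta$ an irreducible representation of $W_{F_1}$ of dimension less than $p$. Then $\eta=\operatorname{Ind}_{K/F_1}\theta$ for a tame extension $K/F_1$ of degree $\dim\eta$ and a character $\theta$ of $K^\times$.
\end{lemma}

\begin{proof}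
The wild inertia group $\mathcal P$ of $F_1$ acts through a finite $p$-group, whose irreducible representations have $p$-power dimension. So the constituents of $\eta|_{\mathcal P}$ are characters. Let $\lambda$ be one of them. Its stabilizer contains $\mathcal P$, so it is $W_{K_0}$ with $K_0/F_1$ tame, and $\eta=\operatorname{Ind}_{K_0/F_1}\kappa$ with $\kappa$ irreducible and $\mathcal P$ acting on $\kappa$ by $\lambda$. The character $\lambda$ extends to $W_{K_0}$: its order is a power of $p$ and $\dim\kappa<p$, so there is an integer $j$ with $j\dim\kappa\equiv1$ modulo that order, and $\tilde\lambda=(\det\kappa)^{j}$ restricts to $\lambda$. Then $\kappa_0=\tilde\lambda^{-1}\otimes\kappa$ is irreducible and trivial on $\mathcal P$, so the inertia group $I$ of $K_0$ acts on it through the abelian group $I/\mathcal P$. The stabilizer of a character of $I$ occurring in $\kappa_0$ contains $I$, so it is $W_K$ with $K/K_0$ unramified, and $\kappa_0$ is induced from an irreducible representation of $W_K$ on which $I$ acts by scalars. As $W_K/I$ is cyclic, an eigenvector of a generator spans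 an invariant line, so this representation is a character $\theta_0$. Take $\theta=\tilde\lambda|_{W_K}\,\theta_0$.
\end{proof}

\subsection*{The twisting formula}
Let $F_1/F$ and $K/F_1$ be tame, let $\theta$ be a character of $K^\times$ represented by $\alpha$, and let $\eta=\operatorname{Ind}_{K/F_1}\theta$, which need not be irreducible. Put
\[
P_\alpha(X)=\prod_{\iota}\bigl(X+\iota(\alpha)\bigr)\in F_1[X],
\]
where $\iota$ runs over the $F_1$-embeddings of $K$. This is a monic polynomial of degree $\dim\eta$.

\begin{proposition}\label{prop:formula}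
In this situation let $E/F_1$ be tame, let $\chi$ be a character of $E^\times$ of level $m\ge3$, represented by $\beta$, and let $\nu$ be a character of $E^\times$ trivial on $U_E^2$. If $v_E(\alpha)\neq-m$, then $P_\alpha(\beta)\ne0$ and
\[
\varepsilon\bigl(s,\operatorname{Ind}_{E/F_1}(\chi\nu)\otimes\eta,\psi_{F_1}\bigr)=\nu\bigl(P_\alpha(\beta)\bigr)^{-1}\,\varepsilon\bigl(s,\operatorname{Ind}_{E/F_1}(\chi)\otimes\eta,\psi_{F_1}\bigr).
\]
\end{proposition}

\begin{proof}
Let $g_j$ represent the double cosets $W_E\backslash W_{F_1}/W_K$, and put $L_j=Eg_j(K)$, a tame extension of $F$, and $\chi_j=\chi_{L_j}(\theta^{g_j})_{L_j}$. The projection formula and \eqref{eq:mackey} give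
\[
\operatorname{Ind}_{E/F_1}(\chi\nu)\otimes\eta=\bigoplus_j\operatorname{Ind}_{L_j/F_1}\bigl(\chi_j\,\nu_{L_j}\bigr),
\]
and the same with $\nu$ replaced by $1$. By (E1) and (E2), the ratio of the two $\varepsilon$-factors in the statement is $\prod_j\varepsilon(s,\chi_j\nu_{L_j},\psi_{L_j})/\varepsilon(s,\chi_j,\psi_{L_j})$.

Fix $j$ and let $e=e(L_j/E)$. By Lemma~\ref{lem:rep}(c),(e), the two factors of $\chi_j$ are represented by $\beta$ and $g_j(\alpha)$. Their valuations differ by hypothesis, so $c_j=\beta+g_j(\alpha)\neq0$ represents $\chi_j$ and $\operatorname{lev}(\chi_j)\ge\operatorname{lev}(\chi_{L_j})=em$, by Lemma~\ref{lem:rep}(d). By Lemma~\ref{lem:rep}(c), $\operatorname{lev}(\nu_{L_j})\le e$. Since $m\ge3$, we get $a(\chi_j)\ge3e+1\ge2(e+1)\ge2a(\nu_{L_j})$, and Lemma~\ref{lem:deligne} gives the $j$-th ratio as $\nu(N_{L_j/E}\,c_j)^{-1}$. Finally, the $F_1$-embeddings of $K$ fall into $W_E$-orbits indexed by $j$, and the $j$-th orbit is in bijection with the $E$-embeddings of $L_j$. Hence $\prod_jN_{L_j/E}(\beta+g_j(\alpha))=P_\alpha(\beta)$.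
\end{proof}

The hypothesis $v_E(\alpha)\ne-m$ excludes cancellation between $\beta$ and a conjugate of $\alpha$, which could lower the level of $\chi_j$ below the range of Lemma~\ref{lem:deligne}.

\section{Terms whose valuations differ by one}\label{sec:count}

By Proposition~\ref{prop:formula}, we want characters $\nu$ that are trivial on as many values $P(\beta)$ as possible. In this section $N\ge2$ has either parity and $p>N$, so $p\nmid2N$. Let $\varpi$ be a uniformizer of $F$ and $E=F(\Pi)$ with $\Pi^{2N}=\varpi$; this extension is tame and totally ramified of degree $2N$. Let $\mu\subset F^\times$ be the group of $(q-1)$-th roots of unity and $A=\{0\}\cup\mu$, a set of representatives of the residue field. Then $E^\times=\Pi^{\mathbb Z}\times\mu\times U_E^1$, and for $a\in A$ we define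
\[
\nu_a(\Pi^i\zeta u)=\psi_E\bigl(a\Pi^{-1}(u-1)\bigr)\qquad(i\in\mathbb Z,\ \zeta\in\mu,\ u\in U_E^1).
\]
By Lemma~\ref{lem:rep}(b), $\nu_a$ is a character, represented by $a\Pi^{-1}$, and $\nu_0=1$. It sees only the layer $U_E^1/U_E^2$, where
\begin{equation}\label{eq:nuvalue}
\nu_a(1+u\Pi)=\psi_E(au)=\psi(2Nau)\qquad(u\in\mu).
\end{equation}
If $\ell\ge2$ divides $2N$ and $F_1=F(\Pi^\ell)$, then $F_1^\times=\Pi^{\ell\mathbb Z}\times\mu\times U_{F_1}^1$ and $U_{F_1}^1\subset U_E^\ell$. Hence
\begin{equation}\label{eq:nutrivial}
\nu_a\ \text{ is trivial on }\ F(\Pi^\ell)^\times\,\Pi^{\mathbb Z}\,U_E^2\qquad(\ell\ge2,\ \ell\mid 2N).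
\end{equation}
If $\beta$ is a power of $\Pi$ and $P\in F_1[X]$, each term of $P(\beta)$ lies in the kernel of $\nu_a$ or is zero, and the sum can leave the kernel only when the valuations of two terms are closer than $2$.

\begin{proposition}\label{prop:small}
Let $\ell\ge2$ divide $2N$, let $F_1=F(\Pi^\ell)$, let $m\ge3$ be prime to $\ell$, and let $d$ be the least positive integer with $md\equiv\pm1\pmod\ell$. Let $\chi$ be a character of $E^\times$ represented by $\beta=\Pi^{-m}$, and let $\eta=\operatorname{Ind}_{K/F_1}\theta$ with $K/F_1$ tame of degree $k<d$. Then, for all $a\in A$,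
\[
\varepsilon\bigl(s,\operatorname{Ind}_{E/F_1}(\chi\nu_a)\otimes\eta,\psi_{F_1}\bigr)=\varepsilon\bigl(s,\operatorname{Ind}_{E/F_1}(\chi)\otimes\eta,\psi_{F_1}\bigr).
\]
\end{proposition}

\begin{proof}
Note that $k<d<\ell=e(E/F_1)$. Let $\alpha$ represent $\theta$. If $v_E(\alpha)=-m$, then $\ell\,v_K(\alpha)=-m\,e(K/F_1)$, so $\ell$ divides $e(K/F_1)\le k$, which is impossible. Thus Proposition~\ref{prop:formula} applies, and it remains to show $\nu_a(P_\alpha(\beta))=1$. Write $P_\alpha(X)=\sum_{j=0}^kc_jX^j$ with $c_j\in F_1$. A non-zero term $c_j\beta^j$ has valuation $v_E\equiv-mj\pmod\ell$. For $j\neq j'$ we have $0<|j-j'|<d$, so $m(j-j')$ is congruent neither to $0$ nor to $\pm1$ modulo $\ell$. The valuations of two non-zero terms therefore differ by at least $2$. If $c_{j_0}\beta^{j_0}$ is the term of least valuation, then $P_\alpha(\beta)\in c_{j_0}\beta^{j_0}U_E^2$, and \eqref{eq:nutrivial} applies.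
\end{proof}

\subsection*{One step}
Take $F_1=F$ and $\ell=2N$. The integer $d$ lies in $[1,N]$ and is prime to $2N$, and every such integer arises from some $m\ge3$. With Lemma~\ref{lem:monomial}, Proposition~\ref{prop:small} shows that the representations $\operatorname{Ind}_{E/F}(\chi\nu_a)$ have equal $\varepsilon$-factors after twisting by any irreducible $\sigma$ of dimension at most $d-1$. In degree $d$ the argument stops, since $X^d+z$ with $z\in F$ and $v_E(z)=-md\pm1$ has two adjacent terms. The largest possible $d$ is $N-1$ for even $N$, and $N-2$ for odd $N$, where $N-1$ is even. This is the count announced in the introduction. For odd $N$ one level is missing.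

\begin{example}[$N=3$]\label{ex:three}
Here $[E:F]=6$, and level $N-2=1$ means twists by characters $\omega$ of $F^\times$. Let $\alpha\in F$ represent $\omega$, so $v_E(\alpha)\in6\mathbb Z\cup\{\infty\}$, and let $\beta$ represent $\chi$. Proposition~\ref{prop:formula} with $K=F_1=F$ says that $\nu_a$ changes the twisted $\varepsilon$-factor by $\nu_a(\beta+\alpha)^{-1}$.

An exponent $m$ prime to $6$ is $\equiv\pm1\pmod 6$, so $d=1$. For $\beta=\Pi^{-5}$ and $\alpha=u^{-1}\Pi^{-6}$ with $u\in\mu$ we find $\beta+\alpha=\alpha(1+u\Pi)$ and $\nu_a(\beta+\alpha)=\psi(6au)$. As $u$ varies these values determine $a$: characters already separate the family.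

Now add a more singular term from the quadratic subfield $E_1=F(\Pi^3)$, and take $\beta=\Pi^{-9}+\Pi^{-5}$. Since $-9\notin6\mathbb Z$, no $\alpha\in F$ can cancel $\Pi^{-9}$, and $\Pi^{-9}+\alpha\in E_1^\times$ has valuation at most $-9$. Hence
\[
\beta+\alpha=(\Pi^{-9}+\alpha)\Bigl(1+\frac{\Pi^{-5}}{\Pi^{-9}+\alpha}\Bigr)\in E_1^\times U_E^4,
\]
and $\nu_a(\beta+\alpha)=1$ for all $a$ and all $\omega$. The term $\Pi^{-9}$ shields $\Pi^{-5}$ from the twist. The term $\Pi^{-5}$ is still needed: $\Pi^{-9}$ is fixed by $\Pi\mapsto\zeta\Pi$ for $\zeta^3=1$, and it is $\Pi^{-5}$ that will make the induced representation irreducible.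
\end{example}

\subsection*{Two steps}
Let $N$ be odd and $E_1=F(\Pi^N)$, a ramified quadratic extension of $F$. Following the example, we take $\chi=\xi_{1,E}\,\xi_2$, where $\xi_1$ is a very ramified character of $E_1^\times$ represented by an element $\beta_1$ of trace zero and $\xi_2$ is represented by $\beta_2=\Pi^{-m}$. A twist $\sigma$ reaches $\beta_2$ only if a constituent of $\sigma|_{W_{E_1}}$ cancels $\beta_1$. The conjugate of that constituent under $\operatorname{Gal}(E_1/F)$ also occurs in $\sigma$, and it cancels $-\beta_1$ instead. So $\sigma|_{W_{E_1}}$ is reducible and the relevant polynomial over $E_1$ has degree $\tfrac12\dim\sigma$. Proposition~\ref{prop:small} now applies with $\ell=N$. There $d\le(N-1)/2$, with equality when $m\equiv\pm2\pmod N$: we have $2\cdot\frac{N-1}2\equiv-1$, while $2\le2d'\le N-3$ for $1\le d'<\frac{N-1}2$. The first dangerous dimension is $2d=N-1$.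

For $N=5$ and $\beta_2=\Pi^{-7}$, the coefficients of $P$ have valuations in $5\mathbb Z$. Dimensions $1$ and $3$ are odd and cannot be halved. In dimension $2$ we have $P(\beta_2)=\beta_2+\alpha$, and $-7$ is at distance $2$ from $-5$ and $3$ from $-10$. In dimension $4$ the term $\beta_2^2$ has valuation $-14$, adjacent to $-15$.

The remaining choices are these. The way we obtain self-duality requires $m$ odd, and Proposition~\ref{prop:formula} requires $m\ge3$; the value $m=N+2$ serves for all odd $N\geq 3$. The shield must have odd valuation in $E_1$ and exceed $\beta_2$ in singularity by at least $2$; we take $\beta_1=\Pi^{-3N}$. For $N\ge5$ the element representing $\chi$ is determined only modulo $\mathfrak p_E^{(1-3N)/2}$, which contains $\beta_2$. This is why we keep $\xi_1$ and $\xi_2$ apart and apply Proposition~\ref{prop:formula} over $E_1$, with $\xi_1$ absorbed into the twist.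

\section{The representations $\phi_a$}\label{sec:construction}

From now on $N\ge3$ is odd, $p>N$, a parity is fixed, and $E,\Pi,\mu,A,\nu_a$ are as in Section~\ref{sec:count}. Let $x\mapsto\bar x$ be the $F$-automorphism of $E$ with $\bar\Pi=-\Pi$. Put
\[
E_0=F(\Pi^2),\qquad E_1=F(\Pi_1),\quad\Pi_1=\Pi^N,\qquad m=N+2,\qquad\beta_1=\Pi_1^{-3},\qquad\beta_2=\Pi^{-m}.
\]
Then $E_0$ is the fixed field of $x\mapsto\bar x$, $[E_0:F]=N$ and $[E_1:F]=2$. As $N$ is odd, these degrees are coprime, so $E=E_0\otimes_FE_1$; moreover $\bar\beta_1=-\beta_1$, $\bar\beta_2=-\beta_2$ and $\gcd(m,N)=\gcd(2,N)=1$. Also $5\le m\le3N-2$. Let $\omega_0$ be the trivial character of $E_0^\times$ in the orthogonal case, and the quadratic character of $E_0^\times$ with kernel $N_{E/E_0}E^\times$ in the symplectic case. Since $U_{E_0}^1$ is a pro-$p$ group and $p$ is odd, $\omega_0$ is trivial on $U^1_{E_0}$. We choose: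
\begin{itemize}
\item a character $\xi_1$ of $E_1^\times$, represented by $\beta_1$ and trivial on $F^\times$;
\item a character $\xi_2$ of $E^\times$, represented by $\beta_2$ and with $\xi_2|_{E_0^\times}=\omega_0$.
\end{itemize}
For $\xi_1$ we prescribe values on $U_{E_1}^2$ and on $F^\times$. These agree on the intersection, since $\psi_{E_1}(\beta_1x)=\psi(x\operatorname{Tr}_{E_1/F}\beta_1)=1$ for $x\in F$. For $\xi_2$ we prescribe values on $U_E^{(m+1)/2}$ and on $E_0^\times$. On the intersection, which lies in $U_{E_0}^1$, both are trivial, since $\psi_E(\beta_2x)=\psi_{E_0}(x\operatorname{Tr}_{E/E_0}\beta_2)=1$ for $x\in E_0$. So both characters exist. For $a\in A$ put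
\[
\chi_a=\xi_{1,E}\,\xi_2\,\nu_a,\qquad\rho_a=\operatorname{Ind}_{E/E_1}(\xi_2\nu_a),\qquad\phi_a=\operatorname{Ind}_{E/F}\chi_a=\operatorname{Ind}_{E_1/F}(\xi_1\otimes\rho_a).
\]

\begin{proposition}\label{prop:phi}
The $q$ representations $\phi_a$ of $W_F$ are irreducible of dimension $2N$, pairwise inequivalent, self-dual of the given parity, and have the same determinant.
\end{proposition}

\begin{proof}
\emph{Irreducibility and inequivalence.} Let $\tilde E$ be obtained from $E$ by adjoining the $2N$-th roots of unity. It is Galois over $F$ and unramified over $E$. By Lemma~\ref{lem:rep}(c), the characters $\xi_{1,\tilde E}$, $\xi_{2,\tilde E}$, $\nu_{a,\tilde E}$ of $\tilde E^\times$ are represented by $\beta_1$, $\beta_2$, $a\Pi^{-1}$ and have levels $3N$, $m$ and at most $1$. We claim: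
\begin{equation}\label{eq:claim}
\text{if }g\in W_F\text{ and }\chi_{a',\tilde E}=(\chi_{a,\tilde E})^g,\text{ then }g\in W_E\text{ and }a=a'.
\end{equation}
We compare the two sides on three layers of the unit filtration, each of which is stable under $g$. On $U_{\tilde E}^{3N}$ only $\xi_1$ survives, and \eqref{eq:dual} gives $v_E(\beta_1-g(\beta_1))\ge1-3N$. Now $g(\beta_1)=\pm\beta_1$ and $v_E(2\beta_1)=-3N$, so $g$ fixes $\beta_1$ and lies in $W_{E_1}$. Then $\xi_{1,\tilde E}$ is $g$-invariant and cancels. On $U_{\tilde E}^m$ only $\xi_2$ survives, and we get $v_E(\beta_2-g(\beta_2))\ge1-m$. Write $g(\Pi)=\zeta\Pi$; then $\zeta^N=1$ because $g$ fixes $\Pi^N$, and $\zeta^{-m}\equiv1\pmod{\mathfrak p_{\tilde E}}$. Roots of unity of order prime to $p$ are distinct modulo $\mathfrak p_{\tilde E}$, so $\zeta^m=1$, and $\zeta=1$ since $\gcd(m,N)=1$. Thus $g\in W_E$, the character $\chi_{a,\tilde E}$ is $g$-invariant, and $\nu_{a,\tilde E}=\nu_{a',\tilde E}$. On $U^1_{\tilde E}$ this gives $v_E((a-a')\Pi^{-1})\ge0$, so $a=a'$. This proves \eqref{eq:claim}.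

By \eqref{eq:mackey}, $\phi_a|_{W_{\tilde E}}$ is the sum of the characters $(\chi_{a,\tilde E})^g$ over $g\in W_F/W_E$. By \eqref{eq:claim} they are distinct, so a subrepresentation of $\phi_a$ is a sum of some of the $2N$ corresponding lines. The group $W_F$ permutes these lines transitively, so $\phi_a$ is irreducible. If $\phi_a\cong\phi_{a'}$, then $\chi_{a',\tilde E}$ is one of these characters, and $a=a'$ by \eqref{eq:claim}.

\emph{Parity.} For $y\in E_0^\times$ we have $N_{E/E_1}(y)=N_{E_0/F}(y)\in F^\times$, so $\xi_{1,E}(y)=1$; and $\nu_a(y)=1$ by \eqref{eq:nutrivial}. Hence $\chi=\chi_a$ restricts to $\omega_0$ on $E_0^\times$. In particular $\chi(x\bar x)=1$ for $x\in E^\times$. Let $t\in W_{E_0}\setminus W_E$. By (C2), $\chi(t^{-1}wt)=\chi(w)^{-1}$ for $w\in W_E$, and by (C3), $\delta:=\chi(t^2)=\omega_0(t)$ is $+1$ in the orthogonal case and $-1$ in the symplectic case. The representation $V=\operatorname{Ind}_{E/E_0}\chi$ has a basis $e_1,\ e_2=te_1$ with $we_1=\chi(w)e_1$, $we_2=\chi(w)^{-1}e_2$ for $w\in W_E$, and $te_2=\delta e_1$. Define a non-degenerate bilinear form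 by $B(e_i,e_i)=0$, $B(e_1,e_2)=1$, $B(e_2,e_1)=\delta$. It is invariant under $W_E$, because the characters on $e_1$ and $e_2$ are inverse to each other, and under $t$, because $B(te_1,te_2)=\delta B(e_2,e_1)=1$, $B(te_2,te_1)=\delta B(e_1,e_2)=\delta$ and $B(te_i,te_i)=0$. It is symmetric if $\delta=1$ and alternating if $\delta=-1$. On $\phi_a=\bigoplus_{g\in W_F/W_{E_0}}gV$, declare the summands mutually orthogonal and put $B(gx,gy)=B(x,y)$ for $x,y\in V$. This is a non-degenerate $W_F$-invariant form of the same type.

\emph{Determinant.} By (C3), $\det\phi_a=\det(\operatorname{Ind}_{E/F}1)\cdot\chi_a|_{F^\times}$, and $\chi_a|_{F^\times}=\omega_0|_{F^\times}$ does not depend on $a$.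
\end{proof}

Let $\pi_a$ be the supercuspidal representation of $\operatorname{GL}_{2N}(F)$ with $\phi_{\pi_a}=\phi_a$. The $\pi_a$ are pairwise inequivalent and self-dual of the given parity, and Lemma~\ref{lem:reduction} applies to any two of them.

\section{Equality up to level $N-2$}\label{sec:equal}

For a representation $\eta$ of $W_{E_1}$ put
\[
R_a(\eta)=\frac{\varepsilon(s,\rho_a\otimes\eta,\psi_{E_1})}{\varepsilon(s,\rho_0\otimes\eta,\psi_{E_1})}.
\]
Let $\sigma$ be a representation of $W_F$ and suppose $\xi_1\otimes\sigma|_{W_{E_1}}=\bigoplus_i\eta_i$. The projection formula gives $\phi_a\otimes\sigma=\bigoplus_i\operatorname{Ind}_{E_1/F}(\rho_a\otimes\eta_i)$, so by (E1) and (E2)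
\begin{equation}\label{eq:product}
\frac{\varepsilon(s,\phi_a\otimes\sigma,\psi)}{\varepsilon(s,\phi_0\otimes\sigma,\psi)}=\prod_iR_a(\eta_i).
\end{equation}
The factor $R_a(\eta)$ is trivial when $\eta$ is very ramified and when $\eta$ is small.

\begin{lemma}\label{lem:trivial}
Let $\eta=\operatorname{Ind}_{K/E_1}\theta$ with $K/E_1$ tame, and let $\alpha$ represent $\theta$. Then $R_a(\eta)=1$ for all $a\in A$ in each of the following cases: \emph{(i)} $v_E(\alpha)\le-3N$; \emph{(ii)} $\dim\eta\le(N-3)/2$.
\end{lemma}

\begin{proof}
(i) Since $-3N<-m$, Proposition~\ref{prop:formula} gives $R_a(\eta)=\nu_a(P_\alpha(\beta_2))^{-1}$. We have $P_\alpha(\beta_2)=N_{K/E_1}(\alpha)\,y$ with $y=\prod_\iota(1+\beta_2/\iota(\alpha))\in E$, and $v_E(\beta_2/\iota(\alpha))\ge3N-m\ge2$ for every $\iota$. So $y\in U_E^2$ and $P_\alpha(\beta_2)\in E_1^\times U_E^2$, where $\nu_a$ is trivial by \eqref{eq:nutrivial}.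

(ii) This is Proposition~\ref{prop:small} with $\ell=N$ and $\chi=\xi_2$; as $m\equiv2\pmod N$, we have $d=(N-1)/2$ by Section~\ref{sec:count}.
\end{proof}

It remains to see that these two cases cover all twists of dimension at most $N-2$. The next lemma makes the shielding by $\beta_1$ precise.

\begin{lemma}\label{lem:shield}
Let $\sigma$ be a representation of $W_F$ such that $\xi_1\otimes\sigma|_{W_{E_1}}=\operatorname{Ind}_{K/E_1}\theta$ with $K/E_1$ tame, and let $\alpha$ represent $\theta$. Then $v_E(\alpha)\le-3N$.
\end{lemma}

\begin{proof}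
Let $L$ be the Galois closure of $K$ over $F$, which is tame, and put $n=3e(L/E_1)=-v_L(\beta_1)$. Suppose $v_E(\alpha)>-3N=v_E(\beta_1)$. Then $\operatorname{lev}(\theta_L)<n$ by Lemma~\ref{lem:rep}(c), so $\theta_L$ and all its conjugates are trivial on $U_L^n$. By \eqref{eq:mackey}, $\sigma|_{W_L}$ is a sum of characters $\xi_{1,L}^{-1}(\theta_L)^h$ with $h\in W_{E_1}$, and each of them equals $1+x\mapsto\psi_L(-\beta_1x)$ on $U_L^n$. Because $\sigma$ is a representation of $W_F$ and $W_L$ is normal in $W_F$, the set of characters of $L^\times$ that occur in $\sigma|_{W_L}$ is stable under conjugation by every $g\in W_F$. For $g\notin W_{E_1}$ we have $g(\beta_1)=-\beta_1$, so the conjugate characters equal $1+x\mapsto\psi_L(\beta_1x)$ on $U_L^n$. Hence $\psi_L(2\beta_1\mathfrak p_L^n)=1$. This contradicts \eqref{eq:dual}, since $p$ is odd and $v_L(2\beta_1)=-n$.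
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
Let $\sigma$ be an irreducible representation of $W_F$ of dimension $k\le N-2$. By Lemma~\ref{lem:reduction}(b) it suffices to show that \eqref{eq:product} equals $1$. Let $V_1$ be an irreducible subrepresentation of $\sigma|_{W_{E_1}}$ and $g\in W_F\setminus W_{E_1}$. Then $V_1+gV_1$ is $W_F$-stable, so $\sigma|_{W_{E_1}}$ is either $V_1$ or $V_1\oplus gV_1$. Each irreducible constituent $\eta$ of $\xi_1\otimes\sigma|_{W_{E_1}}$ has dimension less than $p$, so it is induced from a character of a tame extension of $E_1$ by Lemma~\ref{lem:monomial}.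

If $\sigma|_{W_{E_1}}$ is irreducible, there is one constituent $\eta$, and $R_a(\eta)=1$ by Lemmas~\ref{lem:shield} and \ref{lem:trivial}(i). Otherwise $k$ is even and both constituents have dimension $k/2$. As $N-2$ is odd, $k\le N-3$, so $k/2\le(N-3)/2$ and both factors are $1$ by Lemma~\ref{lem:trivial}(ii).
\end{proof}

\begin{remark}
If $\sigma$ is irreducible of odd dimension less than $p$, the first case occurs. So no such $\sigma$ separates the $\phi_a$, not even one of dimension $N$.
\end{remark}

\section{Separation at level $N-1$}\label{sec:separate}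

The proof of (1) shows where to look: we need a twist induced from $E_1$ that cancels $\xi_1$ and produces a polynomial of degree $d=(N-1)/2$ with two adjacent terms. Since $v_E(\beta_2^d)=-\frac{(N+2)(N-1)}2=1-N\cdot\frac{N+1}2$, a constant term of valuation $-N\cdot\frac{N+1}{2}$ is adjacent to $\beta_2^d$.

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
Let $a\ne a'$ in $A$. The element $2N(a-a')$ is a unit of $\mathcal O_F$, and $\psi$ induces a non-trivial character of $\mathcal O_F/\mathfrak p_F$, so there is $u\in\mu$ with $\psi(2N(a-a')u)\neq1$. Put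
\[
d=\frac{N-1}2,\qquad z=u^{-1}\Pi_1^{-(d+1)}\in E_1^\times,
\]
let $-\alpha$ be a root of $X^d+z$, and let $K=E_1(\alpha)$. Then $v_{E_1}(\alpha)=-(d+1)/d$ is in lowest terms, so $d$ divides $e(K/E_1)$, and $[K:E_1]\le d$. Hence $K/E_1$ is totally ramified of degree $d<p$, thus tame; $v_K(\alpha)=-(d+1)$; and $P_\alpha(X)=X^d+z$, this being the minimal polynomial of $-\alpha$. Let $\theta$ be a character of $K^\times$ represented by $\alpha$ (Lemma~\ref{lem:rep}(b)), and put
\[
\eta=\operatorname{Ind}_{K/E_1}\theta,\qquad\sigma=\operatorname{Ind}_{E_1/F}(\xi_1^{-1}\otimes\eta),\qquad\dim\sigma=2d=N-1 .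
\]
Let $g\in W_F\setminus W_{E_1}$. Since $\xi_1$ is trivial on $F^\times\supset N_{E_1/F}E_1^\times$, we have $\xi_1^g=\xi_1^{-1}$. The restriction of $\sigma$ to $W_{E_1}$ is the sum of $\xi_1^{-1}\otimes\eta$ and its conjugate by $g$, so
\[
\xi_1\otimes\sigma|_{W_{E_1}}=\eta\oplus\eta',\qquad\eta'=\xi_1^2\otimes\operatorname{Ind}_{g(K)/E_1}\theta^g=\operatorname{Ind}_{g(K)/E_1}\bigl((\xi_1^2)_{g(K)}\,\theta^g\bigr).
\]

\emph{The summand $\eta'$.} The character $\xi_1^2$ is represented by $2\beta_1$, with $v_E(2\beta_1)=-3N$, and $\theta^g$ by $g(\alpha)$, with $v_E(g(\alpha))=-N\frac{N+1}{N-1}>-3N$ because $N+1<3(N-1)$. By Lemma~\ref{lem:rep}(c),(d), the inducing character of $\eta'$ is represented by $2\beta_1+g(\alpha)$, of valuation $v_E=-3N$. So $R_b(\eta')=1$ for all $b\in A$ by Lemma~\ref{lem:trivial}(i).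

\emph{The summand $\eta$.} We have $v_E(\alpha)=-N\frac{N+1}{N-1}\ne-(N+2)$, since $N(N+1)-(N+2)(N-1)=2$. So Proposition~\ref{prop:formula} applies. The same identity gives $\beta_2^d/z=u\,\Pi^{(N(N+1)-(N+2)(N-1))/2}=u\Pi$, so $P_\alpha(\beta_2)=z(1+u\Pi)$. By \eqref{eq:nutrivial} and \eqref{eq:nuvalue}, $R_b(\eta)=\psi(2Nbu)^{-1}$ for all $b\in A$.

By \eqref{eq:product},
\[
\frac{\varepsilon(s,\phi_{a'}\otimes\sigma,\psi)}{\varepsilon(s,\phi_a\otimes\sigma,\psi)}=\psi\bigl(2N(a-a')u\bigr)\ne1 .
\]
It remains to see that $\sigma$ is irreducible. It is induced from a character of $W_K$, so its restriction to $W_L$, with $L$ the Galois closure of $K$ over $F$, is a sum of characters. Averaging $W_L$-equivariant projections over the finite group $W_F/W_L$ shows that $\sigma$ is semisimple. If $\sigma$ were reducible, all its irreducible summands would have dimension at most $N-2$, and the ratio above would be $1$ by (E1) and the proof of part (1). So $\sigma=\phi_\tau$ for a supercuspidal representation $\tau$ of $\operatorname{GL}_{N-1}(F)$, and $\gamma(s,\pi_a\times\tau,\psi)\ne\gamma(s,\pi_{a'}\times\tau,\psi)$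 for every non-trivial $\psi$ by Lemma~\ref{lem:reduction}(a).
\end{proof}

For $N=3$ we have $d=1$, $K=E_1$ and $\alpha=u^{-1}\Pi^{-6}$. This is the element that separated the unshielded family in Example~\ref{ex:three}; removing the shield costs a twist of dimension $2$ instead of $1$.

\begin{remark}[The hypotheses]
The condition $p>N$ enters in two ways. We need $p\nmid2N$ for the tameness of $E/F$, for $2\beta_1$ to have the valuation of $\beta_1$, and for \eqref{eq:nuvalue} to be non-trivial. We need $p>N-2$ to apply Lemma~\ref{lem:monomial} to all twists in part (1); for twists of dimension at least $p$, its first step, that wild inertia acts through characters, is not available. For odd $N\ge3$ the two conditions together are equivalent to $p>N$, since they exclude $p=N$ and $p=N-1$. That $N$ is odd gives $\gcd(m,N)=1$, the value $d=(N-1)/2$, and the step from $k\le N-2$ to $k\le N-3$ for even $k$. It is also needed for the shield: for even $N$ we have $E_1\subset E_0$, so $\xi_{1,E}$ is invariant under $x\mapsto\bar x$, whereas the proof of self-duality needs $\chi(\bar x)=\chi(x)^{-1}$.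
\end{remark}

\begin{thebibliography}{9}

\bibitem{AS}
Moshe Adrian and Shaun Stevens, \emph{On sharpness in Local Converse Theorems for classical groups and $G_2$}, arXiv:2509.22390 (2025).

\bibitem{De}
Deligne, \emph{Les constantes des \'equations fonctionnelles}.

\bibitem{JPSS}
Jacquet, Piatetski-Shapiro and Shalika, \emph{Rankin--Selberg convolutions}.

\end{thebibliography}
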